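# Word lengths of one-clock alternating timed automata

## Four theorems on lengths, weights and Parikh images

**Theorem A.** For every one-clock alternating timed automaton $\mathcal A$, the set $\{|w| : w\in L(\mathcal A)\}\subseteq\mathbb N$ is semilinear. Conversely, every semilinear $M\subseteq\mathbb N$ is of this form.

**Theorem B.** Let $\mathcal A$ be a one-clock alternating timed automaton over $\Sigma$ and let $\omega:\Sigma\to\mathbb N$ be any function (weight $0$ allowed). Put $\omega((a_1,t_1)\cdots(a_n,t_n))=\sum_i\omega(a_i)$. Then $\{\omega(w):w\in L(\mathcal A)\}$ is semilinear.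

**Theorem C.** If all weights are $\ge 1$ (in particular for lengths), a semilinear representation of $\{\omega(w):w\in L(\mathcal A)\}$ is computable from $\mathcal A$ and $\omega$.

**Theorem D.** (1) There is a one-clock alternating timed automaton over $\{a,b\}$ whose Parikh image is $\{(n,m): n\ge 1,\ m\ge n(n+1)/2\}$, which is not semilinear. So Theorem B fails for $\mathbb N^2$-valued weights. (2) With two clocks Theorem A fails: there is a two-clock alternating timed automaton with length set $\{n(n+3)/2 : n\ge 1\}$.

Theorem A answers a question posed in Yoav Danieli, "A pumping-like lemma for languages over infinite alphabets", arXiv:2512.23403 (2025): do languages accepted by one-clock alternating timed automata have semilinear lengths? The context is that for one-register alternating finite-memory automata over an infinite alphabet the set of word lengths of every accepted language is semilinear. The answer for one clock is yes. Theorem B counts letters with weights; for instance, with $\omega(a)=1$ and weight $0$ elsewhere it says that the possible numbers of $a$'s form a semilinear set. Theorem C makes the result effective when no letter has weight $0$; no computability claim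 is made when weight $0$ is allowed. Theorem D says that one cannot count two letters jointly, and that one cannot have two clocks.

## Copies, clocks and semilinear sets

A set $M\subseteq\mathbb N$ is *semilinear* if it is a finite union of sets $\{a+kb:k\in\mathbb N\}$ with $a,b\in\mathbb N$. Taking $b=0$ gives single points, so finite sets are semilinear. In $\mathbb N^2$, semilinear means a finite union of *linear* sets $\{u+k_1v_1+\dots+k_sv_s:k_j\in\mathbb N\}$ with $u,v_j\in\mathbb N^2$. The *Parikh image* of a language over $\{a,b\}$ is the set of pairs (number of $a$'s, number of $b$'s) over all its words.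

**Definition (automaton).** A *one-clock alternating timed automaton* (in the sense of Alur–Dill and Lasota–Walukiewicz), from now on *ATA*, is a tuple $\mathcal A=(Q,\Sigma,q_0,F,c_{\max},\delta)$. Here $Q$ is a finite set of locations, $\Sigma$ a finite alphabet, $q_0\in Q$ is initial, $F\subseteq Q$ is the set of accepting locations, and $c_{\max}\in\mathbb N$. Let $\mathcal I$ be the partition of $\mathbb R_{\ge0}$ into $\{0\},(0,1),\{1\},(1,2),\dots,\{c_{\max}\},(c_{\max},\infty)$, and let $I_v$ be the member of $\mathcal I$ containing $v$. To each $(q,a,I)\in Q\times\Sigma\times\mathcal I$ the map $\delta$ assigns a positive Boolean formula (built with $\wedge,\vee,\mathit{true},\mathit{false}$) over atoms $q'$ ("go to $q'$, keep the clock value") and $x{:=}0.q'$ ("reset the clock, go to $q'$"), where $q'\in Q$.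

**Definition (words and runs).** A *finite timed word* is $w=(a_1,t_1)\cdots(a_n,t_n)$ with $n\ge0$, $a_i\in\Sigma$ and $0\le t_1\le\dots\le t_n$; its length is $|w|=n$. A *configuration* is a finite set of pairs $(q,v)\in Q\times\mathbb R_{\ge0}$; think of each pair as a *copy* of the automaton with its own clock value. Start with $C_0=\{(q_0,0)\}$ and $t_0=0$. To pass from $C_{i-1}$ to $C_i$, first replace each $(q,v)$ by $(q,v+t_i-t_{i-1})$. Then, for each resulting pair $(q,v)$, choose a set $Y$ of atoms satisfying $\delta(q,a_i,I_v)$ and produce $(q',v)$ for each atom $q'\in Y$ and $(q',0)$ for each atom $x{:=}0.q'\in Y$. The set $C_i$ is the union of all pairs produced. The word is accepted if some sequence of choices ends with all pairs of $C_n$ in accepting locations. Then $L(\mathcal A)$ is the set of accepted words.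

A copy may choose $Y=\emptyset$ exactly when the formula holds under the empty set (for example $\mathit{true}$); it then disappears. No $Y$ satisfies $\mathit{false}$. An empty $C_n$ is accepting. So disjunction is a choice of the automaton, while conjunction creates several copies all of which must succeed.

**Example 1 (no use of the clock).** Let $\Sigma=\{c\}$, $Q=\{q_0,q_1\}$, $F=\{q_0\}$, $c_{\max}=0$, $\delta(q_0,c,I)=q_1$ and $\delta(q_1,c,I)=q_0$ for all $I$. The length set is the set of even numbers.

**Example 2 (growing configurations).** Let $\Sigma=\{a\}$, $Q=F=\{q_0,d\}$, $c_{\max}=1$, and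
$$\delta(q_0,a,I)=q_0\wedge x{:=}0.d\ \text{ for all } I,\qquad \delta(d,a,(0,1))=d,\qquad \delta(d,a,I)=\mathit{false}\ \text{ for } I\ne(0,1).$$
Each letter, at time $t$ say, starts a copy $d$ with clock $0$, which insists that every later letter comes at a time in $(t,t+1)$. So $w$ is accepted iff $t_1<t_2<\dots<t_n$ and $t_n<t_1+1$ (no condition if $n=0$). Every length occurs, so the length set is $\mathbb N$. After $n$ letters, with the smallest possible $Y$ everywhere, the configuration is $\{(q_0,t_n)\}\cup\{(d,t_n-t_j):1\le j\le n\}$ for $n\ge1$. It contains $n$ copies of $d$ with $n$ different clock values, so the number of copies is not bounded.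

The converse half of Theorem A can be done at once, along the lines of Example 1.

**Proof of the converse in Theorem A.** Let $M\subseteq\mathbb N$ be a finite union of arithmetic progressions (possibly with difference $0$). Then $\{c^m:m\in M\}$ is a regular language over $\{c\}$, recognised by a DFA with a total transition function $\tau$. Take its states as locations, its initial and accepting states as $q_0$ and $F$, put $c_{\max}=0$ and $\delta(q,c,I)=\tau(q,c)$ for all $I$. A timed word of length $n$ is accepted iff the DFA accepts $c^n$. So the length set is $M$. $\square$

## Acceptance, one pair at a time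

Copies never interact. We exploit this first: acceptance from a configuration is a condition on each of its pairs separately.

For $s\ge0$, a *word from time $s$* is $w=(a_1,t_1)\cdots(a_n,t_n)$ with $s\le t_1\le\dots\le t_n$. Define $\mathrm{Acc}_s(w)\subseteq Q\times\mathbb R_{\ge0}$ by recursion. Put $\mathrm{Acc}_s(\varepsilon)=F\times\mathbb R_{\ge0}$. For $w=(a,t)w'$, put $(q,v)\in\mathrm{Acc}_s(w)$ iff, with $v'=v+t-s$, there is a set $Y$ of atoms satisfying $\delta(q,a,I_{v'})$ such that $(q',v')\in\mathrm{Acc}_t(w')$ for each atom $q'\in Y$ and $(q',0)\in\mathrm{Acc}_t(w')$ for each atom $x{:=}0.q'\in Y$.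

**Fact 1.** There is an accepting run on $w$ from configuration $C$ at time $s$ iff $C\subseteq\mathrm{Acc}_s(w)$.

**Proof.** Induction on $|w|$. For $w=\varepsilon$ both sides say that all locations in $C$ are in $F$. Let $w=(a,t)w'$. An accepting run exists iff one can choose one $Y$ for each pair of $C$ (after the delay $t-s$) such that the union $C_1$ of the produced pairs has an accepting run on $w'$ from time $t$. By induction the last condition is $C_1\subseteq\mathrm{Acc}_t(w')$, that is, every produced pair lies in $\mathrm{Acc}_t(w')$. The choices for different pairs are independent, so such choices exist for all pairs together iff they exist for each pair on its own. That is $C\subseteq\mathrm{Acc}_s(w)$. $\square$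

Two remarks. First, acceptance depends only on delays: if $w-s$ denotes $w$ with $s$ subtracted from each timestamp, then $\mathrm{Acc}_s(w)=\mathrm{Acc}_0(w-s)$, since the definition uses only the difference $t-s$ and then recurses. We write $\mathrm{Acc}=\mathrm{Acc}_0$. Second, if $Y'$ is a successful choice and a smaller $Y\subseteq Y'$ satisfies the same formula, then $Y$ is successful too. So we may always take $Y$ minimal; if the formula is a conjunction of atoms, take exactly those atoms.

**Fact 2.** If $v,v'>c_{\max}$, then $(q,v)\in\mathrm{Acc}_s(w)\iff(q,v')\in\mathrm{Acc}_s(w)$.

**Proof.** Induction on $|w|$. For $w=\varepsilon$ the value is irrelevant. For $w=(a,t)w'$, after the delay both values lie in $(c_{\max},\infty)$, so the same sets $Y$ are admissible. Successors by reset coincide. Successors that keep the clock have values $>c_{\max}$ in both cases, and the induction hypothesis applies to them. $\square$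

## Changes of time that the clocks cannot see

Describe a copy not by its clock value but by its *birth time* $b$, the time when its clock was $0$: at time $t$ its value is $t-b$. The automaton compares $t-b$ with integers only. So a change of the time axis goes unnoticed if it respects the order and commutes with translation by $1$.

**Fact 3.** Let $\theta:\mathbb R\to\mathbb R$ be an increasing bijection with $\theta(x+1)=\theta(x)+1$ for all $x$ and $\theta(0)=0$. Let $w$ be a word from time $s\ge0$ and $b\le s$ a real number (possibly negative). Let $\theta(w)$ be $w$ with each timestamp $t$ replaced by $\theta(t)$. Then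
$$(q,s-b)\in\mathrm{Acc}_s(w)\ \Longrightarrow\ (q,\theta(s)-\theta(b))\in\mathrm{Acc}_{\theta(s)}(\theta(w)).$$

**Proof.** Since $\theta$ is increasing and $\theta(0)=0$, we have $\theta(s)\ge0$ and $\theta(s)-\theta(b)\ge0$, and $\theta(w)$ is a word from time $\theta(s)$. Use induction on $|w|$. For $w=\varepsilon$ both sides say $q\in F$. Let $w=(a,t)w'$. When $a$ is read, the clock value is $t-b$ in $w$ and $\theta(t)-\theta(b)$ in $\theta(w)$. For every integer $n$,
$$t-b<n\iff t<b+n\iff\theta(t)<\theta(b+n)=\theta(b)+n\iff\theta(t)-\theta(b)<n,$$
and the same holds with $=$ in place of $<$. So both values lie in the same interval of $\mathcal I$, and the $Y$ that works for $w$ is admissible for $\theta(w)$. A kept successor has value $t-b$ at time $t$: its birth time is $b$. A reset successor has value $0=t-t$ at time $t$: its birth time is $t$. Apply the induction hypothesis to $w'$ at time $t$ with birth times $b$ and $t$ respectively. The resulting values $\theta(t)-\theta(b)$ and $\theta(t)-\theta(t)=0$ are those that the successors have in $\theta(w)$. $\square$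

So of a configuration we need to remember only capped integer parts and the order of the fractional parts.

**Definition (region word).** Let $K=c_{\max}+1$, $\iota(v)=\min(\lfloor v\rfloor,K)$, $P=2^{Q\times\{0,\dots,K\}}$ and $P^+=P\setminus\{\emptyset\}$. For a configuration $C$ let $0<f_1<\dots<f_k<1$ be the distinct positive fractional parts of its values, and $f_0=0$. Put
$$e(C)=(X_0;X_1\cdots X_k)\in P\times(P^+)^*,\qquad X_i=\{(q,\iota(v)):(q,v)\in C,\ \mathrm{frac}(v)=f_i\}.$$

The letter $X_0$ may be empty; the letters $X_1,\dots,X_k$ are not. For example, if $c_{\max}=1$ (so $K=2$) and $C=\{(q,0),(q,1.3),(p,0.3),(p,2.7)\}$, then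
$$e(C)=\big(\{(q,0)\};\ \{(q,1),(p,0)\}\,\{(p,2)\}\big).$$

The map $e$ is onto $P\times(P^+)^*$. Indeed, for $c=(X_0;X_1\cdots X_k)$ the *canonical* configuration
$$\Big\{\big(q,\,n+\tfrac{i}{k+1}\big):(q,n)\in X_i,\ 0\le i\le k\Big\}$$
has region word $c$.

**Definition (order).** $(X_0;X_1\cdots X_k)\le(Y_0;Y_1\cdots Y_l)$ iff $X_0\subseteq Y_0$ and there is a strictly increasing $h:\{1,\dots,k\}\to\{1,\dots,l\}$ with $X_i\subseteq Y_{h(i)}$ for all $i$.

**Lemma 4.** If $e(C)\le e(D)$ and $D\subseteq\mathrm{Acc}(w)$, then there is $\theta$ as in Fact 3 with $C\subseteq\mathrm{Acc}(\theta(w))$.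

**Proof.** The purpose is to move the fractional parts of $D$ that are used by $h$ onto those of $C$. Let $f_1<\dots<f_k$ and $g_1<\dots<g_l$ be the positive fractional parts for $C$ and $D$, and put $f_0=g_0=0$, $h(0)=0$. Let $\eta$ be the piecewise linear increasing bijection of $[0,1]$ with $\eta(g_{h(i)})=f_i$ for $0\le i\le k$ and $\eta(1)=1$. Extend it to $\mathbb R$ by $\eta(x+n)=\eta(x)+n$ for $n\in\mathbb Z$. Now put $\theta(x)=-\eta(-x)$; the signs are there because a pair with value $v'$ at time $0$ has birth time $-v'$. Then $\theta$ is an increasing bijection, $\theta(0)=0$, and $\theta(x+1)=-\eta(-x-1)=-\eta(-x)+1=\theta(x)+1$.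

Let $(q,v)\in C$ with $\mathrm{frac}(v)=f_i$. Since $X_i\subseteq Y_{h(i)}$, there is $(q,v')\in D$ with $\mathrm{frac}(v')=g_{h(i)}$ and $\iota(v')=\iota(v)$. By assumption $(q,v')\in\mathrm{Acc}_0(w)$. Fact 3 with $s=0$, $b=-v'$ gives $(q,-\theta(-v'))=(q,\eta(v'))\in\mathrm{Acc}(\theta(w))$, and $\eta(v')=\lfloor v'\rfloor+f_i$. If $\iota(v)<K$, then $\lfloor v'\rfloor=\lfloor v\rfloor$, so $\eta(v')=v$. If $\iota(v)=K$, then $\eta(v')$ and $v$ are both $\ge K>c_{\max}$, and Fact 2 replaces $\eta(v')$ by $v$. In both cases $(q,v)\in\mathrm{Acc}(\theta(w))$. $\square$

The word $\theta(w)$ has the same letters as $w$, in the same order, with nonnegative nondecreasing timestamps. In particular $|\theta(w)|=|w|$ and $\omega(\theta(w))=\omega(w)$.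

**Example 3.** Let $C=\{(q,0.2)\}$ and $D=\{(q,0.5),(p,0.7)\}$. Then $e(C)=(\emptyset;\{(q,0)\})\le e(D)=(\emptyset;\{(q,0)\}\{(p,0)\})$ with $h(1)=1$, and $\eta(0.5)=0.2$. If $w$ has a letter at time $0.5$, read by the copy $(q,0.5)$ at clock value exactly $1$, then $\theta(0.5)=-\eta(-0.5)=-(\eta(0.5)-1)=0.8$, and the copy $(q,0.2)$ also reads it at value $1$.

## Comparable configurations along one run: cutting, but no pumping

The proof that a regular language has semilinear lengths repeats a loop of a run. Try this here. Let $C_0,\dots,C_n$ be an accepting run on $w=(a_1,t_1)\cdots(a_n,t_n)$. Suppose two positions $i<j$ have comparable region words. There are two cases.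

If $e(C_i)\le e(C_j)$, then the part of $w$ after position $j$, which is accepted from $C_j$, is accepted from $C_i$ after a change of timestamps (Lemma 4). So there is an accepted word of length $n-(j-i)$: the run can be cut.

If $e(C_j)\le e(C_i)$, then the run can be pumped. Indeed, suppose a word of length $l$ is accepted from $C_i$. By Lemma 4 a word of length $l$ is accepted from $C_j$, and putting the segment from $C_i$ to $C_j$ in front gives a word of length $l+(j-i)$ accepted from $C_i$. Starting with $l=n-i$ and iterating, we obtain accepted words of length $n+k(j-i)$ for all $k\in\mathbb N$.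

Which case is available? Recall that a quasi-order (reflexive and transitive) is a *well-quasi-order*, or *wqo*, if every infinite sequence $x_0,x_1,\dots$ contains $i<j$ with $x_i\le x_j$. The order on region words is a wqo, as we shall see below. But a wqo provides $x_i\le x_j$ with $i<j$: *the earlier element is the smaller one*. This is the cutting case, and pumping needs the other.

The other case may never occur. Take Example 2, with the smallest $Y$ in each step. In $e(C_n)$ there are exactly $n$ letters (the letter $X_0$ included) that contain $(d,0)$, because the $n$ copies of $d$ have distinct values in $[0,1)$. If $e(C_j)\le e(C_i)$, the embedding sends the letters of $e(C_j)$ containing $(d,0)$ injectively to letters of $e(C_i)$ containing $(d,0)$, so $j\le i$. Hence no accepting run of this kind has a pumpable pair $i<j$, although the length set is $\mathbb N$.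

## Configurations accepted in exactly $m$ letters

What helps is to read the run backwards, and to compare not two configurations but two *sets* of configurations. For $m\in\mathbb N$ let
$$S_m=\{C:\ C\text{ a configuration},\ \exists w\ \ |w|=m,\ C\subseteq\mathrm{Acc}(w)\}.$$
By Fact 1, $S_m$ consists of the configurations from which some word of length $m$ is accepted, and
$$m\in M:=\{|w|:w\in L(\mathcal A)\}\iff C_0=\{(q_0,0)\}\in S_m.$$
For a set $S$ of configurations let $\mathrm{Pre}(S)$ be the set of all $C$ such that some delay, some letter and some choice lead from $C$ to a configuration in $S$. Then $S_{m+1}=\mathrm{Pre}(S_m)$: by Fact 1, $C\in S_{m+1}$ iff some first step leads to a $C_1$ from which a word of length $m$ is accepted. Only delays matter, so the time at which $C_1$ is reached plays no role. Also $\mathrm{Pre}$ is *monotone*: $S\subseteq S'$ implies $\mathrm{Pre}(S)\subseteq\mathrm{Pre}(S')$.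

Here the direction of the wqo is the right one. If we find $i<j$ with $S_i\subseteq S_j$, then $\mathrm{Pre}$ propagates the inclusion to all later indices, and this means that lengths go *up* by $j-i$.

Look at the two examples. In Example 1, $S_m$ is the set of configurations with all locations equal to $q_0$ if $m$ is even, and with all locations equal to $q_1$ if $m$ is odd. So $S_0\subseteq S_2$, while $S_0\not\subseteq S_1$ and $S_1\not\subseteq S_0$. In Example 2, $S_0$ is the set of all configurations. For $m\ge1$, $S_m$ is the set of configurations in which every $d$-pair has value $<1$: this is necessary for reading one letter, and it suffices because all $m$ letters can be put at distinct positive times so small that no $d$-pair reaches $1$. So $S_0\supsetneq S_1=S_2=\cdots$, and $S_1\subseteq S_2$. The backward sets stabilise at once although forward runs grow forever.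

To find $i<j$ with $S_i\subseteq S_j$ in general, we use two properties. Call a set $S$ of configurations *closed* if $D\in S$ and $e(C)\le e(D)$ imply $C\in S$. By Lemma 4 each $S_m$ is closed, since $|\theta(w)|=|w|$. It remains to show that closed sets are well-quasi-ordered by inclusion. This is a statement about downward-closed sets of finite words.

## Downward-closed languages are well-quasi-ordered by inclusion

We use one classical theorem.

**Higman's lemma** (G. Higman, *Proc. London Math. Soc.* 1952). If $(A,\le)$ is a wqo, then $A^*$ is a wqo under the relation: $x_1\cdots x_k\le y_1\cdots y_l$ iff there is a strictly increasing $h$ with $x_i\le y_{h(i)}$ for all $i$.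

We also need that a finite product of wqos is a wqo under the componentwise order. To see this, let $x_0,x_1,\dots$ be a sequence in a wqo and call $n$ terminal if no $m>n$ has $x_n\le x_m$. There are only finitely many terminal indices, since otherwise the subsequence of terminal terms would contradict the definition of wqo. Starting after the last terminal index we can climb, so *every sequence has an infinite nondecreasing subsequence*. For a product, take such a subsequence for the first coordinate, within it one for the second coordinate, and so on.

A finite set is a wqo under any quasi-order, for example under equality or, for a finite family of sets, inclusion: some element repeats. In particular the order on $P\times(P^+)^*$ is a wqo, as claimed above: it is the product of $(P,\subseteq)$ and the Higman order over $(P^+,\subseteq)$.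

Let $A$ be a finite alphabet. With equality on $A$, the Higman order on $A^*$ is the subword order, and "downward closed" refers to it. Write ${\uparrow}w$ for the set of words that have $w$ as a subword.

That $A^*$ is a wqo easily excludes infinite strictly descending chains $D_0\supsetneq D_1\supsetneq\cdots$ of downward-closed languages: pick $w_n\in D_n\setminus D_{n+1}$ and $i<j$ with $w_i\le w_j$; then $w_j\in D_j\subseteq D_{i+1}$ forces $w_i\in D_{i+1}$, a contradiction. This is not enough: our sequence need not be a chain (Example 1). The following is needed.

**Lemma 5.** For every infinite sequence $D_0,D_1,\dots$ of downward-closed languages over $A$ there are $i<j$ with $D_i\subseteq D_j$.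

The plan is to write each $D_n$ as a finite union of languages of a very simple shape, and then to apply Higman's lemma twice. A *block* is a language $(a+\varepsilon)$ with $a\in A$, or $B^*$ with $B\subseteq A$. A *product* is a finite concatenation of blocks; the empty product is $\{\varepsilon\}$. For example, over $A=\{a,b\}$ the words without subword $ab$ form $b^*(a+\varepsilon)a^*$, which is a product (and equals $b^*a^*$).

**Step 1: excluding one subword.** The purpose is to show that $A^*\setminus{\uparrow}w$ is a finite union of products. If $w=\varepsilon$, then $A^*\setminus{\uparrow}w=\emptyset$, the empty union. If $w=a_1\cdots a_k$ with $k\ge1$, we claim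
$$A^*\setminus{\uparrow}w=(A\setminus\{a_1\})^*(a_1+\varepsilon)(A\setminus\{a_2\})^*(a_2+\varepsilon)\cdots(a_{k-1}+\varepsilon)(A\setminus\{a_k\})^*.\tag{1}$$

"$\subseteq$": match $a_1,a_2,\dots$ greedily, each time taking the first possible occurrence. If exactly $j<k$ letters can be matched, the word is $u_1a_1u_2a_2\cdots u_ja_ju_{j+1}$ where $u_l$ contains no $a_l$ for $l\le j+1$. This is in the right-hand side: take $\varepsilon$ in all remaining factors.

"$\supseteq$": let $u_1\epsilon_1u_2\epsilon_2\cdots\epsilon_{k-1}u_k$ be a word of the right-hand side, with $\epsilon_l\in\{a_l,\varepsilon\}$ and $u_l$ without $a_l$, and suppose that $a_1\cdots a_k$ embeds. We show by induction on $l<k$ that the image of the $l$-th letter lies in the factor $\epsilon_l$ or later. For $l=1$ it cannot lie in $u_1$. For $1<l<k$, the image of the $(l-1)$-st letter lies in $\epsilon_{l-1}$ or later, and $\epsilon_{l-1}$ has at most one letter, so the image of the $l$-th letter lies in $u_l$ or later; it is not in $u_l$, so it lies in $\epsilon_l$ or later. By the same argument the image of the $k$-th letter lies in $u_k$. But $u_k$ contains no $a_k$, a contradiction.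

**Step 2: intersecting two products.** The purpose is to show that the intersection of two products is a finite union of products; then so is every finite intersection of finite unions of products. We use induction on the total number of blocks of the two products. If one product is empty, it is $\{\varepsilon\}$; every product contains $\varepsilon$, so the intersection is $\{\varepsilon\}$. Otherwise split off the first blocks; let $U,V$ denote the remaining products.

*Two starred blocks.*
$$B_1^*U\cap B_2^*V=(B_1\cap B_2)^*\big[(U\cap B_2^*V)\cup(B_1^*U\cap V)\big].$$
For "$\subseteq$", write a word as $\beta u=\gamma v$ with $\beta\in B_1^*$, $u\in U$, $\gamma\in B_2^*$, $v\in V$. If $|\beta|\le|\gamma|$, then $\beta$ is a prefix of $\gamma$, so $\beta\in(B_1\cap B_2)^*$; stripping it leaves $u=\gamma'v$ with $\gamma'\in B_2^*$, an element of $U\cap B_2^*V$. If $|\gamma|\le|\beta|$, argue symmetrically. For "$\supseteq$", prefixing a word of $(B_1\cap B_2)^*$ to a word of $U\cap B_2^*V$ or of $B_1^*U\cap V$ gives a word of both $B_1^*U$ and $B_2^*V$.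

*One starred block.*
$$(a+\varepsilon)U\cap B^*V=\begin{cases}(a+\varepsilon)(U\cap B^*V)\ \cup\ \big((a+\varepsilon)U\cap V\big)&\text{if }a\in B,\\ (U\cap B^*V)\ \cup\ \big((a+\varepsilon)U\cap V\big)&\text{if }a\notin B.\end{cases}$$
For "$\subseteq$", write the word as $\gamma v$ with $\gamma\in B^*$, $v\in V$. If $\gamma=\varepsilon$, it lies in $(a+\varepsilon)U\cap V$. If $\gamma\ne\varepsilon$ and the word is in $U$, it lies in $U\cap B^*V$. If $\gamma\ne\varepsilon$ and the word is $au$ with $u\in U$, then $\gamma$ begins with $a$, so $a\in B$, and $u\in U\cap B^*V$. "$\supseteq$" is clear, since $aB^*V\subseteq B^*V$ if $a\in B$.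

*No starred block.*
$$(a+\varepsilon)U\cap(b+\varepsilon)V=\big(U\cap(b+\varepsilon)V\big)\cup\big((a+\varepsilon)U\cap V\big)\cup T,$$
where $T=(a+\varepsilon)(U\cap V)$ if $a=b$, and $T=\emptyset$ otherwise. For "$\subseteq$": a word of the left side that is in $U$ is in the first set; if it is in $V$, it is in the second; otherwise it is $au=bv$ with $u\in U$, $v\in V$, so $a=b$, $u=v$, and it lies in $T$. "$\supseteq$" is clear.

All intersections on the right-hand sides have fewer blocks in total, so by induction they are finite unions of products. Prefixing a block to a finite union of products gives a finite union of products.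

**Step 3: every downward-closed $D$ is a finite union of products.** The set $A^*\setminus D$ is upward closed. Each of its words lies above a minimal one, since proper subwords are shorter. The minimal words are pairwise incomparable, so by Higman's lemma there are finitely many, say $w_1,\dots,w_r$. Hence $D=\bigcap_{j}(A^*\setminus{\uparrow}w_j)$. If $r=0$, this is the product $A^*$; otherwise apply Steps 1 and 2.

**Step 4: two applications of Higman's lemma.** The purpose is to compare finite unions. There are finitely many blocks, and each contains $\varepsilon$. So if the block sequence of a product $I$ is a subsequence of the block sequence of a product $J$, then $I\subseteq J$: put $\varepsilon$ in the blocks that are not used. By Higman's lemma over the finite alphabet of blocks, block sequences form a wqo under the subsequence relation, so products form a wqo under inclusion. Now write $D_n=I^n_1\cup\dots\cup I^n_{k_n}$ and regard $I^n_1\cdots I^n_{k_n}$ as a word over the wqo of products. By Higman's lemma there are $i<j$ and a strictly increasing $h$ with $I^i_l\subseteq I^j_{h(l)}$ for all $l$. So $D_i\subseteq D_j$. $\square$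

**Corollary 6.** For each fixed $W\ge1$, the $W$-tuples of closed sets of configurations are a wqo under componentwise inclusion.

**Proof.** If $S$ is closed, then $S=e^{-1}(e(S))$, because $e(C)=e(D)$ implies $e(C)\le e(D)$. For $X\in P$ put $L_X(S)=\{u\in(P^+)^*:(X;u)\in e(S)\}$. This is downward closed in the subword order over the finite alphabet $P^+$: if $u'$ is a subword of $u\in L_X(S)$, then $(X;u')\le(X;u)$; as $e$ is onto, $(X;u')=e(C)$ for some $C$, and $C\in S$ by closedness. Moreover, for closed $S,S'$ we have $S\subseteq S'$ iff $L_X(S)\subseteq L_X(S')$ for every $X\in P$. So a $W$-tuple of closed sets is described by a $W|P|$-tuple of downward-closed languages, with the same order. Lemma 5 and the statement on finite products finish the proof. $\square$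

## Proof of Theorem A: one inclusion gives a period

The converse was proved at the start. Let $\mathcal A$ be a one-clock ATA and $S_m$, $M$ as above.

**Step 1: an inclusion.** The sets $S_0,S_1,\dots$ are closed. By Corollary 6 with $W=1$ there are $i\ge0$ and $p\ge1$ with $S_i\subseteq S_{i+p}$.

**Step 2: propagation.** Applying the monotone operator $\mathrm{Pre}$ repeatedly, and using $S_{m+1}=\mathrm{Pre}(S_m)$, we get $S_m\subseteq S_{m+p}$ for all $m\ge i$. Since $m\in M$ iff $C_0\in S_m$,
$$m\in M,\ m\ge i\ \Longrightarrow\ m+p\in M.\tag{2}$$

**Step 3: reading off the progressions.** For each residue $r$ modulo $p$ such that $M$ contains some $m\ge i$ with $m\equiv r\pmod p$, let $m_r$ be the least such $m$. By (2), all $m_r+kp$ are in $M$; and every $m\in M$ with $m\ge i$ is of this form. So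
$$M=(M\cap[0,i))\ \cup\ \bigcup_r\{m_r+kp:k\in\mathbb N\},\tag{3}$$
where $r$ runs over the residues just described. This is semilinear. $\square$

## Weights: a recursion of depth $W$ (Theorem B)

Let $\omega:\Sigma\to\mathbb N$, and put
$$W=\max(1,\max\omega),\qquad S_m=\{C:\exists w\ \ \omega(w)=m,\ C\subseteq\mathrm{Acc}(w)\}\ (m\ge0),\qquad S_m=\emptyset\ (m<0).$$
From here on $S_m$ has this meaning. The sets $S_m$ are closed by Lemma 4, since $\omega(\theta(w))=\omega(w)$. As before, $m\in M_\omega:=\{\omega(w):w\in L(\mathcal A)\}$ iff $C_0\in S_m$. What changes is that one letter may lower the weight by anything between $0$ and $W$.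

**Step 1: a monotone recursion.** Let $\mathrm{Pre}_a$ be $\mathrm{Pre}$ restricted to the letter $a$. Let $Z(S)$ be the set of configurations from which $S$ is reachable by finitely many (possibly no) steps on letters of weight $0$. A word of weight $m\ge1$ has a letter of positive weight. It factors uniquely as a prefix of weight-$0$ letters, its first letter $a$ of positive weight, and a suffix of weight $m-\omega(a)$. So for $m\ge1$
$$S_m=Z\Big(\bigcup_{a:\,\omega(a)\ge1}\mathrm{Pre}_a\big(S_{m-\omega(a)}\big)\Big).\tag{4}$$
The right-hand side is monotone in $(S_{m-1},\dots,S_{m-W})$. The weight-$0$ letters are hidden inside $Z$, so they cause no circularity.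

**Step 2: an inclusion of windows.** Apply Corollary 6 to the tuples $(S_m,\dots,S_{m+W-1})$, $m=0,1,2,\dots$. There are $i\ge0$ and $p\ge1$ with
$$S_{i+k}\subseteq S_{i+p+k}\qquad\text{for } 0\le k<W.\tag{5}$$

**Step 3: propagation.** We show $S_{i+k}\subseteq S_{i+p+k}$ for all $k\ge0$ by induction on $k$. For $k<W$ this is (5). For $k\ge W$ we have $i+k\ge1$, so (4) expresses $S_{i+k}$ by the sets $S_{i+k-\omega(a)}$ with $1\le\omega(a)\le W$, that is, $0\le k-\omega(a)<k$. By induction $S_{i+k-\omega(a)}\subseteq S_{i+p+k-\omega(a)}$. By monotonicity and (4) for the index $i+p+k$ we get $S_{i+k}\subseteq S_{i+p+k}$. Hence (2) holds with $M_\omega$ in place of $M$, and so does (3). $\square$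

## Computing the period and the residues (Theorem C)

Let all $\omega(a)\ge1$, let $S_m$ and $W$ be as in the previous section, and put $E_m=e(S_m)$. View a region word $(X_0;u)$ as the word $X_0u$ over the alphabet $P$ (first letter in $P$, later letters in $P^+$), so that $E_m$ is a language. As $S_m$ is closed, $C\in S_m$ iff $e(C)\in E_m$.

**Step 1: each $E_m$ is an effectively computable regular language.** We compute a finite automaton for $E_m$ from automata for $E_0,\dots,E_{m-1}$.

*Start.* Only $\varepsilon$ has weight $0$, since all weights are $\ge1$. So $E_0$ is the set of region words that use only locations in $F$, which is regular.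

*Separating the delay from the letter.* For $n\ge0$ let
$$D_a(S_n)=\{B:\exists w'\text{ from time }0,\ \omega(w')=n,\ B\subseteq\mathrm{Acc}((a,0)w')\},$$
and let $D_a(S_n)=\emptyset$ for $n<0$. Write $C+d$ for $C$ after delay $d$. For $m\ge1$ a word of weight $m$ has a first letter $a$, read after some delay $d$, so
$$C\in S_m\iff C+d\in D_a(S_{m-\omega(a)})\ \text{ for some } a\in\Sigma,\ d\ge0.\tag{6}$$
Each $D_a(S_n)$ is closed: in Lemma 4 we have $\theta(0)=0$, so $\theta((a,0)w')=(a,0)\theta(w')$.

*The letter.* We show that $e(D_a(S_n))$ is regular, given an automaton for $E_n$. As $D_a(S_n)$ is closed, $c=(X_0;X_1\cdots X_k)$ is in $e(D_a(S_n))$ iff the canonical configuration of $c$ is in $D_a(S_n)$. The pairs of the canonical configuration correspond bijectively to triples $(i,q,n')$ with $(q,n')\in X_i$; the value is $n'+\frac i{k+1}$. Its interval in $\mathcal I$ is $\{n'\}$ if $i=0$ and $n'\le c_{\max}$, it is $(n',n'+1)$ if $i\ge1$ and $n'<c_{\max}$, and it is $(c_{\max},\infty)$ otherwise. So the interval $I$ is determined by $n'$ and by whether $i=0$. Hence $c\in e(D_a(S_n))$ iff there are choices $Y_{i,q,n'}$ satisfying $\delta(q,a,I)$ such that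
$$\big(X_0'\cup R;\ X_1'\cdots X_k'\text{ with empty letters deleted}\big)\in E_n,$$
where
$$X_i'=\{(q',n'):(q,n')\in X_i,\ q'\in Y_{i,q,n'}\},\qquad R=\{(q',0):x{:=}0.q'\text{ belongs to some }Y_{i,q,n'}\}.$$
Indeed this is the region word of the configuration produced by these choices, and that configuration must be in $S_n$. A finite automaton reading $X_0X_1\cdots X_k$ can check this. At the start it guesses $R$. At each letter it guesses the choices for the finitely many pairs in the letter, adds the resets they produce to a set $R'$ (initially empty), and feeds the simulated automaton for $E_n$ with $X_0'\cup R$ at the first letter and with $X_i'$ later (with nothing if $X_i'=\emptyset$). At the end it accepts iff $R'=R$ and the simulated automaton accepts.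

*The delay.* If $d\ge K+1$, then $e(C+d)=e(C+(d-1))$, since all values in both configurations are $\ge K$ and have equal fractional parts. So only $d=n+f$ with $0\le n\le K$ and $0\le f<1$ matter. Let $X^{+n}$ arise from $X$ by adding $n$ to the integer parts, capped at $K$, and apply this letterwise to words. Let $\langle Y\rangle$ be the letter $Y$, or $\varepsilon$ if $Y=\emptyset$. If $e(C)=(X_0;u)$, then the possible region words $e(C+n+f)$, for fixed $n$, are exactly the following:

* $(X_0^{+n};\,u^{+n})$, for $f=0$;
* $(X^{+(n+1)};\ u''^{+(n+1)}\langle X_0^{+n}\rangle u'^{+n})$ for each factorisation $u=u'Xu''$ with $X\in P^+$, when $1-f$ is the fractional part belonging to $X$;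
* $(\emptyset;\ u''^{+(n+1)}\langle X_0^{+n}\rangle u'^{+n})$ for each factorisation $u=u'u''$, when $1-f\in(0,1)$ lies strictly between the fractional parts of $u'$ and those of $u''$.

To check this for $f>0$, let $g$ be the old fractional part of a value. If $g>1-f$, the integer part grows by $n+1$ and the new fractional part is $g+f-1\in(0,f)$. If $g=1-f$, it grows by $n+1$ and the new fractional part is $0$. If $g=0$, it grows by $n$ and the new one is $f$. If $0<g<1-f$, it grows by $n$ and the new one is $g+f\in(f,1)$. Within each group the order is preserved. This is the order in the list. As an illustration, the configuration $\{(q,0),(q,1.3),(p,0.3),(p,2.7)\}$ from before, with $K=2$ and delay $0.5$, has new values $0.5,\,1.8,\,0.8,\,3.2$ and region word $(\emptyset;\{(p,2)\}\{(q,0)\}\{(q,1),(p,0)\})$. This is the third case with $u'=\{(q,1),(p,0)\}$, $u''=\{(p,2)\}$, $n=0$.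

Now fix a regular language $G$ of region words, given by a DFA, and fix $n,X_0,X$. The set of all $u'Xu''$ whose image in the second case lies in $G$ is regular: for each state $s$ of the DFA, let $V_s$ be the set of $u''$ such that reading $X^{+(n+1)}u''^{+(n+1)}$ leads from the initial state to $s$, and $U_s$ the set of $u'$ such that reading $\langle X_0^{+n}\rangle u'^{+n}$ leads from $s$ to an accepting state. Both are regular, and the set in question is $\bigcup_sU_sXV_s$. In the third case one gets $\bigcup_sU_sV_s$ in the same way, starting with the letter $\emptyset$ in place of $X^{+(n+1)}$. The first case is an inverse image under a letter-to-letter map. Take $G=e(D_a(S_{m-\omega(a)}))$; by (6), $E_m$ is the union of the sets obtained, each with the letter $X_0$ in front, over the finitely many $a,n,X_0,X$ and the three cases. So $E_m$ is effectively regular.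

**Step 2: computing $i$ and $p$.** Compute $E_0,E_1,\dots$ and test, for all pairs $(i,p)$ in turn, whether $E_{i+k}\subseteq E_{i+p+k}$ for all $0\le k<W$. Inclusion of regular languages is decidable, and for closed sets $E_l\subseteq E_{l'}$ iff $S_l\subseteq S_{l'}$. So the test is (5), and by Corollary 6 some pair passes it. For the pair found, (2) and (3) hold for $M_\omega$, as in the proof of Theorem B.

**Step 3: reducing residue classes to non-emptiness.** To write down (3) we need $M_\omega\cap[0,i)$ and the $m_r$. Whether $m\in M_\omega$ is the test $e(C_0)\in E_m$. So $M_\omega\cap[0,i)$ is computable; and if we know that $M_\omega$ contains some $m\ge i$ with $m\equiv r\pmod p$, then $m_r$ is found by testing $m=i,i+1,\dots$. It remains to decide, for each $r<p$, whether such an $m$ exists. That is the question whether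
$$L(\mathcal A)\cap\{w:\omega(w)\ge i,\ \omega(w)\equiv r\ (\mathrm{mod}\ p)\}\ne\emptyset .$$
The condition on $\omega(w)$ is recognised by a DFA $\mathcal B$ with states $0,\dots,i+p-1$ that adds up weights and replaces each sum $N\ge i+p$ by the number $N'\in[i,i+p)$ with $N'\equiv N\pmod p$; its initial state is $b_0=0$, and the states $N'\ge i$ with $N'\equiv r$ are accepting. Let $\tau_{\mathcal B}$ be its transition function. Build a one-clock ATA $\mathcal A'$ for the intersection as follows. Its locations are those of $\mathcal A$, the states of $\mathcal B$ (with $\delta(b,a,I)=\tau_{\mathcal B}(b,a)$), and a new initial location with transition formula $\delta(q_0,a,I)\wedge\tau_{\mathcal B}(b_0,a)$. The new location is accepting iff both $q_0$ and $b_0$ are. After the first letter the copies coming from the two conjuncts run independently, so $\mathcal A'$ accepts exactly the intersection.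

**Step 4: deciding non-emptiness.** (Decidability is also a theorem of Lasota and Walukiewicz, *ACM TOCL* 2008; we prove it here for our model.) Consider $\mathcal A'$ with all weights equal to $1$; from now on $C_0,S_m,E_m$ refer to it. For a region word $c$ let $\mu(c)=\min\{m:c\in E_m\}\in\mathbb N\cup\{\infty\}$. We want to decide whether $\mu(e(C_0))<\infty$.

*Descending.* If $1\le\mu(c)<\infty$, then the canonical configuration of $c$ is in $S_{\mu(c)}$, so it has a successor $C'$ (after one delay, letter and choice) in $S_{\mu(c)-1}$. Then $\mu(e(C'))=\mu(c)-1$: a smaller value would make $\mu(c)$ smaller.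

*Finitely many successors.* The region words of successors of the canonical configuration $C$ of $c$ form a finite computable set. Consider the delays $d=n+f$ with $0\le n\le K$ and with $f$ either $0$, or equal to $1-g$ for a positive fractional part $g$ of $C$, or one rational number from each open interval between neighbouring values of this list and the endpoint $1$. Every delay $d$ agrees with one of these in the following sense: each pair of $C$ gets the same capped integer part and the same interval of $\mathcal I$, and the fractional parts of the pairs have the same order, the same coincidences and the same zeros (by the analysis in Step 1, including the reduction of $d\ge K+1$). So the same choices are possible, and the same choices for corresponding pairs give successors with the same region word. There are finitely many delays on the list, finitely many letters, and finitely many choices.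

*The tree.* Build a tree of region words with root $e(C_0)$; the children of a node $c$ are the region words of the successors of the canonical configuration of $c$. Do not expand a node $c$ that has a proper ancestor $c'\le c$. The tree is finitely branching. An infinite branch $c_0,c_1,\dots$ would contain $c_i\le c_j$ with $i<j$, because $\le$ is a wqo, but then $c_j$ would not have been expanded. By König's lemma the tree is finite. It is computable.

*Correctness.* We claim that $\mu(e(C_0))<\infty$ iff the tree contains a node of $E_0$. If $\mu(e(C_0))=m<\infty$, then by the descending property there is a sequence of region words $c_0=e(C_0),c_1,\dots,c_m$ with $\mu(c_j)=m-j$ and $c_{j+1}$ the region word of a successor of the canonical configuration of $c_j$. No $c_j$ has a proper ancestor $c_i\le c_j$, $i<j$: since $c_j\in E_{\mu(c_j)}$, Lemma 4 would give $c_i\in E_{\mu(c_j)}$, hence $\mu(c_i)\le\mu(c_j)<\mu(c_i)$. So all these nodes are in the tree, and $c_m\in E_0$. Conversely, let a node of $E_0$ be in the tree and go up. If a child $c$ has $\mu(c)<\infty$, then the canonical configuration of its parent $c'$ steps to some $C'$ with $e(C')=c$, so $C'\in S_{\mu(c)}$ and $\mu(c')\le\mu(c)+1<\infty$.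 At the root we get $\mu(e(C_0))<\infty$, that is, $L(\mathcal A')\neq\emptyset$. $\square$

In the tree, comparable region words along a run appear in the order that permits cutting, which is what is wanted when one looks for a *shortest* accepted word.

## A one-clock automaton with a non-semilinear Parikh image (Theorem D(1))

Let $\Sigma=\{a,b\}$ and $c_{\max}=1$. The locations are $q_0$ (initial) and $\mathsf m,\mathsf p,\mathsf c,\mathsf c',\mathsf r,\mathsf r'$; the accepting ones are $\mathsf m,\mathsf c,\mathsf r$. All entries of $\delta$ not listed are $\mathit{false}$:

* $\delta(q_0,a,\{0\})=\mathsf m\wedge\mathsf p$;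
* $\delta(\mathsf m,a,\{1\})=x{:=}0.\mathsf m\wedge x{:=}0.\mathsf p$ and $\delta(\mathsf m,b,(0,1))=\mathsf m\wedge x{:=}0.\mathsf c$;
* $\delta(\mathsf p,b,(0,1))=x{:=}0.\mathsf r$;
* $\delta(\mathsf c,b,I)=\mathsf c$ for $I\in\{\{0\},(0,1)\}$, $\delta(\mathsf c,a,(0,1))=\mathsf c'$, $\delta(\mathsf c',b,I)=\mathsf c'$ for $I\in\{\{0\},(0,1)\}$, and $\delta(\mathsf c',b,\{1\})=\mathit{true}$;
* $\delta(\mathsf r,b,I)=\mathsf r$ for $I\in\{\{0\},(0,1)\}$, $\delta(\mathsf r,a,(0,1))=\mathsf r'$, and $\delta(\mathsf r',b,(0,1))=\mathit{true}$.

All formulas are conjunctions of atoms or constants, so we take the smallest $Y$ everywhere and there is nothing to choose.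

**Step 1: the time grid.** This step is to find the positions of the $a$'s. As $q_0$ is not accepting and reads only $a$ at clock value $0$, an accepted word starts with $a$ at time $0$. The copy $\mathsf m$ measures the time since the last $a$: the next $a$ must come exactly one unit later, and $b$'s only strictly in between. So an accepted word has $n\ge1$ letters $a$, at times $0,1,\dots,n-1$, and every $b$ lies in some open unit $(k,k+1)$ with $0\le k\le n-1$. Let $F_k$ be the set of fractional parts of the $b$'s in unit $k$. The copy $\mathsf p$ started by each $a$ is not accepting and accepts only a $b$ as the next letter. So every $a$ is immediately followed by a $b$ of its unit, and $F_k\ne\emptyset$.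

**Step 2: the fractional parts are copied and a new smallest one is added.** Let $k<n-1$.

Each $b$ at time $t\in(k,k+1)$ starts a copy $\mathsf c$ with clock $0$. It reads the remaining $b$'s of the unit at values in $[0,1)$, and it becomes $\mathsf c'$ at the $a$ at time $k+1$, with value $k+1-t\in(0,1)$. As $\mathsf c'$ is not accepting, it must disappear, and it can do so only at a $b$ with clock value exactly $1$, that is, at time $t+1$. Before that it passes $b$'s at values $<1$; an $a$, or a $b$ at value $>1$, would make it fail. So this copy succeeds iff there is a $b$ at time $t+1$. Altogether: $F_k\subseteq F_{k+1}$.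

The first $b$ of unit $k$, at time $t$ say, is the one read by $\mathsf p$, and it starts a copy $\mathsf r$ with clock $0$. This copy becomes $\mathsf r'$ at the $a$ at time $k+1$. The next letter is the first $b$ of unit $k+1$, and $\mathsf r'$ requires its clock value to be in $(0,1)$, that is, this $b$ comes before $t+1$. So $\min F_{k+1}<\min F_k$.

In the last unit, copies $\mathsf c$ and $\mathsf r$ see only $b$'s at clock values in $[0,1)$, and they are accepting. So the conditions found in Steps 1 and 2 are also sufficient for acceptance.

**Step 3: the Parikh image.** From $F_k\subseteq F_{k+1}$ and $\min F_{k+1}<\min F_k$ we get $|F_{k+1}|\ge|F_k|+1$, hence $|F_k|\ge k+1$, and the number of $b$'s is at least $\sum_{k<n}(k+1)=n(n+1)/2$. Conversely, let $n\ge1$ and $m\ge n(n+1)/2$. Put $a$'s at $0,\dots,n-1$, one $b$ at each time $k+2^{-j}$ for $1\le j\le k+1$ and $0\le k\le n-1$, and repeat the last $b$ at the same timestamp $m-n(n+1)/2$ more times. Then $F_k=\{2^{-1},\dots,2^{-(k+1)}\}$, and all conditions hold. The repeated $b$'s lie in the last unit, and the entries for the interval $\{0\}$ let copies $\mathsf c,\mathsf r$ read letters at the time at which they were started.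 So the word is accepted, and the Parikh image is exactly $\{(n,m):n\ge1,\ m\ge n(n+1)/2\}$.

**Step 4: it is not semilinear.** Suppose it is a finite union of linear sets. Since $n$ is unbounded, one of these linear sets has unbounded first coordinate, so one of its periods is $(\alpha,\beta)$ with $\alpha\ge1$. It contains $(n_0,m_0)+k(\alpha,\beta)$ for all $k\in\mathbb N$, for some $(n_0,m_0)$. Then $m_0+k\beta\ge(n_0+k\alpha)(n_0+k\alpha+1)/2$ for all $k$. The left side is linear in $k$ and the right side is quadratic, so this fails for large $k$. With $\omega(a)=(1,0)$ and $\omega(b)=(0,1)$ this is the failure of Theorem B for $\mathbb N^2$-valued weights. $\square$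

Each single count is semilinear, as Theorem B demands: the numbers of $a$'s form $\{1,2,\dots\}$, the numbers of $b$'s form $\{1,2,\dots\}$, and the lengths form $\{2,3,\dots\}$ (take $n=1$ and $m\ge1$).

## Two clocks: a quadratic length set (Theorem D(2))

For two clocks $x,y$, a copy carries two values, both $0$ at the start; guards are determined by the pair $(I_x,I_y)$, and atoms may reset any subset of the clocks. In the automaton above, the number of $b$'s in a unit can be larger than necessary. We remove this freedom. Start from that automaton, whose locations ignore $y$, and make four changes.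

**Change 1: strictly increasing timestamps.** When $q_0$ or $\mathsf m$ reads a letter in an allowed case, add the conjunct $x{:=}0.\mathsf z$. Here $\mathsf z$ is accepting, $\delta(\mathsf z,\sigma)=\mathit{false}$ if $x=0$ and $\mathit{true}$ otherwise. Every letter is read by $q_0$ or $\mathsf m$, so each next letter comes strictly later.

**Change 2: exactly one $b$ in unit $0$.** When $q_0$ reads its $a$, add the conjunct $\mathsf o$, with $\delta(\mathsf o,b)=\mathsf o'$, $\delta(\mathsf o,a)=\mathit{false}$, $\delta(\mathsf o',a)=\mathit{true}$, $\delta(\mathsf o',b)=\mathit{false}$, for all clock values, and $\mathsf o,\mathsf o'$ accepting. By $\mathsf p$ the letter after the first $a$ is a $b$; by $\mathsf o'$ the one after that, if there is one, is an $a$. So $|F_0|=1$.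

**Change 3: exactly one new fractional part below the old minimum.** Replace $\delta(\mathsf r',b,(0,1))=\mathit{true}$ by $\delta(\mathsf r',b,(0,1))=\mathsf r''$, with $\mathsf r''$ non-accepting, $\delta(\mathsf r'',b,\{1\})=\mathit{true}$ and $\delta(\mathsf r'',\cdot,\cdot)=\mathit{false}$ otherwise (the interval refers to $x$). If the first $b$ of unit $k<n-1$ is at $t$, then the first $b$ of unit $k+1$ comes before $t+1$, and the letter after it must be a $b$ at exactly $t+1$. As timestamps are strictly increasing, exactly one $b$ of unit $k+1$ has fractional part $<\min F_k$.

**Change 4: no new fractional part above the old minimum.** When $\mathsf m$ reads $b$, add the conjunct $x{:=}0.\mathsf u_1$. Let $\delta(\mathsf u_1,\sigma)=y{:=}0.\mathsf u_2$ for all $\sigma$ and all clock values. Let $\delta(\mathsf u_2,\sigma)=\mathit{true}$ if $y\ge1$; let $\delta(\mathsf u_2,b)=\mathit{false}$ if $x>1$ and $y<1$; and let $\delta(\mathsf u_2,\sigma)=\mathsf u_2$ in all other cases. Both $\mathsf u_1,\mathsf u_2$ are accepting. If the $b$ is at time $t$ and the next letter at time $t'$, then at a later letter at time $\tau$ the copy $\mathsf u_2$ has $x=\tau-t$ and $y=\tau-t'$. So it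 fails iff some $b$ after $t'$ has a time in $(t+1,t'+1)$. This is where the second clock is used: the copy remembers both $t$ and $t'$.

**Step 1: every accepted word has length $n(n+3)/2$ for some $n\ge1$.** The changes only add conditions, so the conclusions for the first automaton remain true. Let $k<n-1$ and suppose some $f\in F_{k+1}\setminus F_k$ had $f>\min F_k$. Let $g$ be the largest element of $F_k$ below $f$, let $t=k+g$, and let $t'$ be the time of the next letter. Either this is the next $b$ of the unit, at $t'=k+g'$ with $g'\in F_k$, $g'>g$, hence $g'>f$ (as $g$ was largest and $f\notin F_k$), or it is the $a$ at $t'=k+1$. In both cases $t+1=k+1+g<k+1+f<t'+1$. Also $t'\le k+1<k+1+f$, so the $b$ at $k+1+f$ comes after $t'$. Change 4 forbids this. So every element of $F_{k+1}\setminus F_k$ is below $\min F_k$. Since $F_k\subseteq F_{k+1}$, Change 3 gives $F_{k+1}=F_k\cup\{f\}$ with a single $f<\min F_k$. With $|F_0|=1$ we get $|F_k|=k+1$. Timestamps are distinct, so the number of $b$'s is $\sum_{k<n}(k+1)=n(n+1)/2$, and the length is $n+n(n+1)/2=n(n+3)/2$.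

**Step 2: every $n\ge1$ occurs.** Take $a$ at $0,\dots,n-1$ and one $b$ at each $k+2^{-j}$ ($1\le j\le k+1$, $0\le k<n$), in order of time. The conditions of the first automaton hold, as shown above. The timestamps are strictly increasing, and unit $0$ has exactly one $b$. For Change 3 with $k<n-1$: the first $b$ of unit $k$ is at $t=k+2^{-(k+1)}$, the first $b$ of unit $k+1$ is at $k+1+2^{-(k+2)}<t+1$, and the next letter is the $b$ at $k+1+2^{-(k+1)}=t+1$. For Change 4: let $t=k+2^{-j}$. If $k<n-1$, the next letter is at $t'=k+2^{-(j-1)}$, both for $j\ge2$ (a $b$) and for $j=1$ (the $a$ at $k+1$), and the interval $(t+1,t'+1)=(k+1+2^{-j},k+1+2^{-(j-1)})$ contains no time $k+1+2^{-j'}$, so no $b$. If $k=n-1$, all letters come before time $n$, and $t+1>n$, so nothing is violated. Copies that are left at the end are in accepting locations. So the word is accepted.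

**Step 3: the length set is not semilinear.** By Steps 1 and 2 it is $\{n(n+3)/2:n\ge1\}$. An infinite semilinear subset of $\mathbb N$ contains a progression $\{a+kb:k\in\mathbb N\}$ with $b\ge1$, so from $a$ on its gaps are at most $b$. But the gaps here are $\frac{(n+1)(n+4)}2-\frac{n(n+3)}2=n+2$, which is unbounded. $\square$
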